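# Symmetric perturbations that repair a singular pencil: why the extra eigenvalues come in pairs

## Are the leftover eigenvalues simple? A guess and three small pencils

Take a real symmetric pencil $A-\lambda B$ of size $n\times n$ whose determinant vanishes identically, and suppose that its rank, for most $\lambda$, is $n-k$. To repair it, add a symmetric term of rank $k$: pick a small regular real symmetric $k\times k$ pencil $D_A-\lambda D_B$, a generic real $n\times k$ matrix $U$, a number $\tau\neq0$, and form
$$A-\lambda B+\tau\,U(D_A-\lambda D_B)U^\top .$$
One expects this to be regular. Which $n$ eigenvalues does it have?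

It is natural to hope that the eigenvalues that $A-\lambda B$ already has survive, and that the eigenvalues of $D_A-\lambda D_B$ appear. For the rest, since $U$ is generic, and a generic polynomial has simple roots, the first guess is: *the remaining eigenvalues are simple.* Let us test it with $k=1$, writing $d(\lambda)$ for the scalar pencil $D_A-\lambda D_B$ and $u$ for the vector $U$.

For $n=1$, the pencil is $0$, and the perturbed pencil is $\tau u^2d(\lambda)$. Only the eigenvalue of $d$ appears and nothing is left over.

For $n=2$, take $\operatorname{diag}(\rho(\lambda),0)$ with a regular scalar pencil $\rho$. Then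
$$(\rho+\tau d u_1^2)(\tau d u_2^2)-\tau^2d^2u_1^2u_2^2=\tau\,\rho\, d\,u_2^2 .$$
For $u_2\ne0$ we see the eigenvalue of $\rho$, the eigenvalue of $d$, and again nothing else.

For $n=3$, take
$$P(\lambda)=\begin{bmatrix}0&0&\lambda\\0&0&-1\\\lambda&-1&0\end{bmatrix},\qquad u=\begin{bmatrix}a\\b\\c\end{bmatrix}.$$
Its determinant is $0$. Computing the six cofactors on and above the diagonal gives $-1,-\lambda,0,-\lambda^2,0,0$, in the order $(1,1),(1,2),(1,3),(2,2),(2,3),(3,3)$, so $\operatorname{adj}P=-NN^\top$ with $N=(1,\lambda,0)^\top$. Since $\det(P+\tau d\,uu^\top)=\det P+\tau d\,u^\top\operatorname{adj}(P)\,u$,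
$$\det(P+\tau d\,uu^\top)=-\tau\,d(\lambda)\,(a+b\lambda)^2. \tag{1}$$
The guess fails: the leftover eigenvalue $-a/b$ is double for every $u$ with $b\ne0$ for which $d(-a/b)\ne0$. If we give up symmetry and perturb by $\tau d\,uv^\top$ with $v=(a',b',c')^\top$, the same computation gives $-\tau d(\lambda)(a+b\lambda)(a'+b'\lambda)$, and the leftover eigenvalues are generically simple. So the naive guess survives without symmetry, at least here, and symmetry seems to glue the leftover eigenvalues together in pairs. It is also visible that $\tau$ does not move any eigenvalue.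

The corrected guess is the following conjecture, from Michiel E. Hochstenbach, Christian Mehl, Bor Plestenjak, "Solving singular generalized eigenvalue problems. Part III: structure preservation", arXiv:2406.07109 (2024). A set $\Omega\subseteq\mathbb R^{n,k}$ is called *generic* if its complement is contained in the zero set of a nonzero polynomial in the $nk$ entries of $U$.

**Conjecture.** Let $A-\lambda B$ be a real symmetric singular $n\times n$ pencil with normal rank $n-k$ and let $D_A-\lambda D_B$ be a real symmetric regular $k\times k$ pencil. Then there exists a generic set $\Omega\subseteq\mathbb R^{n,k}$ such that for all $U\in\Omega$ and all $\tau\in\mathbb R\setminus\{0\}$: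

(i) the perturbed pencil $A-\lambda B+\tau U(D_A-\lambda D_B)U^\top$ is regular;

(ii) its spectrum, counted with algebraic multiplicities and including $\infty$, contains the eigenvalues of $A-\lambda B$ (the *true* eigenvalues) with their algebraic multiplicities, together with the eigenvalues of $D_A-\lambda D_B$ (the *prescribed* eigenvalues) with their algebraic multiplicities;

(iii) the remaining eigenvalues, called the *random* eigenvalues, are distinct from all true and prescribed eigenvalues, and each of them has algebraic multiplicity exactly two.

It is known that this holds when $k=1$ and $A-\lambda B$ has exactly one right (and hence exactly one left) minimal index. We shall prove that it is true for every $k\ge1$ and arbitrary minimal indices, and even for all complex $\tau\ne0$.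

## Pencils in homogeneous coordinates and the Kronecker form

**Normal rank, singular, regular.** The normal rank of $A-\lambda B$ is $\max_{\lambda\in\mathbb C}\operatorname{rank}(A-\lambda B)$, which is also the rank over the field $\mathbb C(\lambda)$. The pencil is singular if $\det(A-\lambda B)\equiv0$ and regular otherwise. For a singular pencil of normal rank $n-k$ we have $k\ge1$.

**Homogeneous coordinates.** Put $P(\alpha,\beta)=\alpha A-\beta B$ and $D(\alpha,\beta)=\alpha D_A-\beta D_B$. The point $[\alpha:\beta]\in\mathbb P^1(\mathbb C)$ stands for $\lambda=\beta/\alpha$, and $\infty$ is $\alpha=0$. A *form* is a homogeneous polynomial in $(\alpha,\beta)$, and its zeros are taken in $\mathbb P^1(\mathbb C)$, with multiplicity. The $3\times3$ example becomes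
$$P=\begin{bmatrix}0&0&\beta\\0&0&-\alpha\\\beta&-\alpha&0\end{bmatrix}.$$

The gain is that $\infty$ needs no special treatment. If $\alpha E-\beta F$ is a regular $m\times m$ pencil, its Weierstrass form is $\operatorname{diag}(\alpha J-\beta I,\ \alpha I-\beta J_\infty)$ with $J_\infty$ nilpotent, so $\det(\alpha E-\beta F)$ is a nonzero constant times $\prod_i(\alpha\lambda_i-\beta)\cdot\alpha^{m_\infty}$, where $m_\infty$ is the size of $J_\infty$. Hence the spectrum of a regular pencil, including $\infty$ and with algebraic multiplicities, is exactly the multiset of zeros of the degree-$m$ form $\det(\alpha E-\beta F)$. For example, the $1\times1$ pencil with $D_A=1$, $D_B=0$ has determinant $\alpha$ and the single eigenvalue $\infty$. We agree that a $0\times0$ determinant is $1$.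

**Kronecker blocks.** For $\varepsilon\ge0$ let
$$L_\varepsilon=\beta[I_\varepsilon\ \ 0]-\alpha[0\ \ I_\varepsilon]\quad(\text{size }\varepsilon\times(\varepsilon+1)),\qquad \kappa_\varepsilon=(\alpha^\varepsilon,\alpha^{\varepsilon-1}\beta,\dots,\beta^\varepsilon)^\top .$$
For instance $L_1=[\beta\ \ {-\alpha}]$ and $\kappa_1=(\alpha,\beta)^\top$, while $L_0$ is an empty $0\times1$ block (it contributes a zero column) and $\kappa_0=(1)$. One checks $L_\varepsilon\kappa_\varepsilon=0$ row by row: $\beta\cdot\alpha^{\varepsilon-j+1}\beta^{j-1}-\alpha\cdot\alpha^{\varepsilon-j}\beta^{j}=0$. At every point of $\mathbb C^2\setminus\{0\}$ we have $\kappa_\varepsilon\ne0$, and $L_\varepsilon$ has full row rank: its first $\varepsilon$ columns are triangular with diagonal $\beta$, its last $\varepsilon$ columns are triangular with diagonal $-\alpha$.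

**Kronecker's theorem** (Gantmacher, *The Theory of Matrices*, vol. 2, Ch. XII; the reduction to this form is valid over $\mathbb R$). If $P$ is a real $n\times n$ pencil of normal rank $n-k$, there are nonsingular real matrices $S,T$ with
$$SPT=\operatorname{diag}(R,\ L,\ L'^\top),\qquad L=\bigoplus_{i=1}^kL_{\varepsilon_i},\quad L'=\bigoplus_{i=1}^kL_{\eta_i},\tag{2}$$
where $R$ is a regular $r\times r$ pencil, the regular part.

The $\varepsilon_i$ are the right minimal indices and the $\eta_i$ the left ones. The eigenvalues of $P$ are by definition those of $R$, so the true eigenvalues with multiplicities are the zeros of the nonzero form $\det R$. (As $L$ and $L'$ have full row rank at every point, these are the points where $\operatorname{rank}P$ drops below $n-k$.) In the $3\times3$ example, moving row 3 to the top gives $\operatorname{diag}(L_1,L_1^\top)$: here $r=0$, $k=1$, $\varepsilon_1=\eta_1=1$, and there are no true eigenvalues.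

Set $M=\sum\varepsilon_i$, $M'=\sum\eta_i$, and
$$K=\bigoplus_i\kappa_{\varepsilon_i}\ \ (\text{size }(M+k)\times k),\qquad K'=\bigoplus_i\kappa_{\eta_i}\ \ (\text{size }(M'+k)\times k).$$
Let $T_2$ be the block of the $M+k$ columns of $T$ that belong to $L$, and $S_3$ the block of the $M'+k$ rows of $S$ that belong to $L'^\top$. Define
$$N=T_2K,\qquad N'=S_3^\top K',\qquad q_V=\det(V^\top N),\qquad q'_U=\det(U^\top N').$$
Since $SPT_2$ has the single nonzero block $L$ and $LK=0$, we get $PN=0$. Since $S_3PT=[0\ \ 0\ \ L'^\top]$ and $K'^\top L'^\top=0$, we get $N'^\top P=0$. Both $N$ and $N'$ have full column rank $k$ at *every* point of $\mathbb C^2\setminus\{0\}$, because $K,K'$ do and $T_2,S_3^\top$ have full column rank. Column $j$ of $V^\top N$ consists of forms of degree $\varepsilon_j$, so $q_V$ is a real form of degree $M$ (or zero); likewise $q'_U$ has degree $M'$ (or is zero). Their coefficients are polynomials in the entries of $V$, resp. $U$. In the $3\times3$ example, $N=N'=(\alpha,\beta,0)^\top$ and $q_u=a\alpha+b\beta$, the form that appears squared in (1).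

**Resultants and discriminants.** For forms $f,g$ of degrees $m,d\ge1$, $\operatorname{Res}(f,g)$ is a polynomial in the coefficients which vanishes exactly when $f=0$, or $g=0$, or $f,g$ have a common zero in $\mathbb P^1(\mathbb C)$. For a form of degree $m\ge2$, $\operatorname{Disc}(f)$ is a polynomial in the coefficients which vanishes exactly when $f=0$ or $f$ has a multiple zero. We also use freely that a nonzero polynomial with complex coefficients is nonzero at some real point, and indeed cannot vanish on a nonempty open set of real points.

## The adjugate computation for $k=1$, and why it stops at $k=2$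

The computation behind (1) goes through for every symmetric $P$ with $k=1$. Then $\det(P+\tau d\,uu^\top)=\tau d\,u^\top\operatorname{adj}(P)\,u$. The matrix $\operatorname{adj}P$ is symmetric and nonzero, and $P\operatorname{adj}P=0$. As $\ker P$ over $\mathbb R(\alpha,\beta)$ is spanned by the vector $N$, all columns, and by symmetry all rows, are multiples of $N$ and $N^\top$, so $\operatorname{adj}P=g\,NN^\top$ with a rational function $g$. Write $g=g_1/g_2$ with coprime forms. If $g_2(p)=0$ at some $p\ne0$, then $g_1(p)\ne0$, and the products $N_i(p)N_j(p)$ would all vanish, which contradicts $N(p)\ne0$. So $g$ is a form, and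
$$\det(P+\tau d\,uu^\top)=\tau\, d\, g\,(u^\top N)^2 .$$
The square is there. What is missing for $k=1$ is small: $g(p)=0$ means $\operatorname{adj}P(p)=0$, i.e. $\operatorname{rank}P(p)<n-1$, so $g$ has the true eigenvalues as zeros, but the multiplicities still have to be matched.

For $k\ge2$ the method stops at its first line: all $(n-1)\times(n-1)$ minors of $P$ vanish, so $\operatorname{adj}P\equiv0$. Nor can one in general add the perturbation one rank at a time by diagonalizing $D$. For
$$D=\begin{bmatrix}-\beta&\alpha\\\alpha&0\end{bmatrix},\qquad\det D=-\alpha^2,$$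
a constant nonsingular congruence to $\operatorname{diag}(d_1,d_2)$ would give $d_1d_2=\text{const}\cdot\alpha^2$, so both $d_i$ would be multiples of $\alpha$ and $D_B$ would be $0$, which it is not.

What can be salvaged is this. In the expansion of $\det(P+\tau UDU^\top)$ in powers of $\tau$, the coefficient of $\tau^j$ is a sum of signed products of an $(n-j)$-minor of $P$ with a $j$-minor of $UDU^\top$. The first factors vanish for $j<k$, the second for $j>k$, because both ranks are known. Only $\tau^k$ survives, and it is controlled by the $(n-k)$-minors of $P$. So we need a substitute for $u^\top\operatorname{adj}(P)u$ that packages these minors. For $k=1$ we have $v^\top\operatorname{adj}(P)u=-\det\begin{bmatrix}P&u\\v^\top&0\end{bmatrix}$, and the right-hand side makes sense for any $k$. The *bordered determinant*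
$$\det\begin{bmatrix}P&U\\V^\top&0\end{bmatrix}$$
is the object to work with. The two borders should be kept independent at first: the Kronecker form does not respect symmetry, and with $U\neq V$ it splits the determinant into a factor seen by $U$ and a factor seen by $V$. Symmetry is used afterwards to show that the two factors are the same.

## Factoring the bordered determinant

**Lemma 1.** For $W\in\mathbb R^{k,M+k}$: $\det\begin{bmatrix}L\\W\end{bmatrix}=\pm\det(WK)$, with a sign independent of $W$.

*Proof.* The purpose is to evaluate a square determinant that contains the full-rank block $L$; we multiply by a matrix one part of which is the kernel $K$. Let $C_\varepsilon=\begin{bmatrix}0\\I_\varepsilon\end{bmatrix}$ (size $(\varepsilon+1)\times\varepsilon$) and $C=\bigoplus_iC_{\varepsilon_i}$. The matrix $L_\varepsilon C_\varepsilon$ consists of the last $\varepsilon$ columns of $L_\varepsilon$; it is lower triangular with diagonal entries $-\alpha$, so $\det(LC)=(-\alpha)^M$. The matrix $[\kappa_\varepsilon\ \ C_\varepsilon]$ is lower triangular with diagonal $\alpha^\varepsilon,1,\dots,1$, so after a permutation of columns $\det[C\ \ K]=\pm\alpha^M$.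 Now
$$\begin{bmatrix}L\\W\end{bmatrix}[C\ \ K]=\begin{bmatrix}LC&0\\WC&WK\end{bmatrix}$$
gives $\pm\alpha^M\det\begin{bmatrix}L\\W\end{bmatrix}=(-\alpha)^M\det(WK)$. Cancel $\alpha^M$. $\square$

For $L=L_1$ and $W=[w_1\ \ w_2]$ this reads $\det\begin{bmatrix}\beta&-\alpha\\w_1&w_2\end{bmatrix}=w_1\alpha+w_2\beta$.

**Lemma 2.** Let $P$ be an $n\times n$ pencil of normal rank $n-k$. For $U,V\in\mathbb R^{n,k}$ and any $k\times k$ matrix $X$ invertible over $\mathbb C(\alpha,\beta)$,
$$\det(P+UXV^\top)=(-1)^k\det X\cdot\det\begin{bmatrix}P&U\\V^\top&0\end{bmatrix}.$$

*Proof.* The purpose is to pull $X$ out of the determinant. The Schur complement of the lower right block gives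
$$\det\begin{bmatrix}P&U\\V^\top&-X^{-1}\end{bmatrix}=\det(-X^{-1})\,\det(P+UXV^\top).$$
So it suffices to show that the determinant on the left does not change when $-X^{-1}$ is replaced by $0$. Let $Z$ be a $k\times k$ matrix of independent variables and expand $\det\begin{bmatrix}P&U\\V^\top&Z\end{bmatrix}$ in the entries of $Z$. A monomial of degree $j\ge1$ occurs only if its entries lie in distinct rows and distinct columns. Its coefficient is then $\pm$ the determinant of the $(n+k-j)\times(n+k-j)$ matrix obtained from $\begin{bmatrix}P&U\\V^\top&0\end{bmatrix}$ by deleting the $j$ border rows and $j$ border columns in question. This matrix consists of $P$ with $k-j$ extra rows and $k-j$ extra columns, so its rank is at most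
$$(n-k)+2(k-j)=n+k-2j<n+k-j,$$
and its determinant vanishes. Hence the determinant does not depend on $Z$; compare $Z=-X^{-1}$ and $Z=0$. $\square$

**Lemma 3.** With $S,T$ from (2), there is a sign $c_0=\pm1$ such that
$$\det S\,\det T\,\det\begin{bmatrix}P&U\\V^\top&0\end{bmatrix}=c_0\,\det R\cdot q'_U\cdot q_V\qquad\text{for all }U,V\in\mathbb R^{n,k}.$$

*Proof.* The purpose is to see the bordered determinant in Kronecker coordinates. Multiply by $\operatorname{diag}(S,I)$ from the left and $\operatorname{diag}(T,I)$ from the right, and partition conformally with (2): $SU=[u_1;u_2;u_3]$ (stacked), $V^\top T=[v_1^\top,v_2^\top,v_3^\top]$. Move the $k$ border rows in front of the rows of $L'^\top$, at the cost of a sign that depends only on sizes. The result is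
$$\begin{bmatrix}R&0&0&u_1\\0&L&0&u_2\\v_1^\top&v_2^\top&v_3^\top&0\\0&0&L'^\top&u_3\end{bmatrix}.$$
The first two block columns have total width $r+(M+k)$. The first three block rows have total height $r+M+k$. These are equal, and below this square corner stands $[0\ \ 0]$: the matrix is block upper triangular. Its determinant is therefore
$$\det\begin{bmatrix}R&0\\0&L\\v_1^\top&v_2^\top\end{bmatrix}\cdot\det[L'^\top\ \ u_3]=\det R\cdot\det\begin{bmatrix}L\\v_2^\top\end{bmatrix}\cdot\det[L'^\top\ \ u_3].$$
Here $v_2^\top=V^\top T_2$, so Lemma 1 turns the second factor into $\pm\det(V^\top T_2K)=\pm q_V$. Also $u_3=S_3U$, so after transposition Lemma 1 for $L'$ turns the third factor into $\pm\det(U^\top S_3^\top K')=\pm q'_U$. $\square$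

So far no symmetry has been used. Lemmas 2 and 3 together already give, for every real $n\times n$ pencil $P$ of normal rank $n-k$, every regular $k\times k$ pencil $D$ and $\tau\neq0$,
$$\det(P+\tau UDV^\top)=\frac{(-1)^kc_0}{\det S\det T}\;\tau^k\,\det R\,\det D\;q'_U\,q_V. \tag{3}$$

## Symmetry turns $q'_Uq_U$ into a square

**Proposition 4.** If $P$ is symmetric, then $M'=M$ and there is $c\in\mathbb R\setminus\{0\}$, depending only on $P,S,T$, such that for all $U\in\mathbb R^{n,k}$, all $\tau\in\mathbb C\setminus\{0\}$ and all regular $k\times k$ pencils $D$:
$$\det(P+\tau UDU^\top)=c\,\tau^k\cdot\det R\cdot\det D\cdot q_U^2. \tag{4}$$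
Here $\deg\det R=r$, $\deg\det D=k$, and $q_U$ has degree $M$ (or is $0$), with $n=r+k+2M$.

*Proof.* By (3) with $V=U$ it suffices to show $q'_U=c'q_U$ with a nonzero real constant $c'$ independent of $U$.

**Step 1: compare the two kernel bases.** The aim is to relate $N$ and $N'$ over the field $\mathbb R(\alpha,\beta)$. Since $P$ is symmetric, $PN'=(N'^\top P)^\top=0$. So the columns of $N$ and the columns of $N'$ are bases of the same $k$-dimensional space $\ker P$. Hence $N'=NY$ with $Y\in GL_k(\mathbb R(\alpha,\beta))$, and $q'_U=\det Y\cdot q_U$ for all $U$.

**Step 2: show that $\det Y$ is constant.** The aim is to exclude zeros and poles, using that $N$ and $N'$ never lose rank. For some $U$ we have $q_U\ne0$ (pick a nonzero minor of $N$), and then $\det Y=q'_U/q_U$ is a nonzero quotient of forms. Write $\det Y=g/h$ with coprime nonzero forms $g,h$. Then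
$$h\,q'_U=g\,q_U\qquad\text{for all }U .$$
Suppose $h(p)=0$ for some $p\in\mathbb C^2\setminus\{0\}$. Coprime forms have no common zero, so $g(p)\ne0$ and $q_U(p)=0$ for all $U\in\mathbb R^{n,k}$. But $N(p)$ has rank $k$, so some $k\times k$ minor of $N(p)$ is nonzero, and this minor is $q_U(p)$ for a $U$ whose columns are standard unit vectors. This is a contradiction. So $h$ has no zeros, hence is constant. If $g(p)=0$, then $h(p)\ne0$ and $q'_U(p)=0$ for all $U$, which contradicts $\operatorname{rank}N'(p)=k$ in the same way. So $g$ is constant too, and $q'_U=c'q_U$.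

**Step 3: count degrees.** The aim is $M'=M$ and the formula for $n$. Take $U$ with $q_U\neq0$: comparing degrees gives $M'=M$. Counting columns in (2), $n=r+(M+k)+M'=r+k+2M$. $\square$

Formula (4) explains the pairs: for all $U$ with $q_U\ne0$ the spectrum is the union of the true eigenvalues, the prescribed ones and the zeros of $q_U$, counted twice. It remains to rule out that $q_U$ itself is always degenerate, for instance always has a double zero or always vanishes at a true eigenvalue.

## Every real form of degree $M$ is some $q_U$

**Lemma 5.** For every real form $f$ of degree $M$ there is $U\in\mathbb R^{n,k}$ with $q_U=f$.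

Before the proof, a case to play with. Let $P$ be the direct sum of two copies of the $3\times3$ example, so $n=6$, $k=2$, $\varepsilon=(1,1)$, $M=2$, and $N$ is the direct sum of two copies of $(\alpha,\beta,0)^\top$. Then the four entries of the $2\times 2$ matrix $U^\top N$ are arbitrary real linear forms, independent of one another. The obvious choice is a diagonal matrix $U^\top N=\operatorname{diag}(f_1,f_2)$, which gives $q_U=f_1f_2$. In general the diagonal choice gives all products $f_1\cdots f_k$ of real forms with $\deg f_j=\varepsilon_j$. In particular it gives every product of $M$ real linear forms, which would suffice for the conjecture. But it does not give everything: $\alpha^2+\beta^2$ is not a product of two real linear forms. The choice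
$$\begin{bmatrix}f_1&f_2\\-\beta&\alpha\end{bmatrix},\qquad q_U=f_1\alpha+f_2\beta,$$
does, with $f_1=\alpha$, $f_2=\beta$. This is the pattern for general $k$.

*Proof.* **Step 1: which matrices $U^\top N$ occur.** The aim is to see that we may prescribe $U^\top N$ freely within its degrees. The matrix $T_2$ has full column rank, so it has a real left inverse $T_2^+$, and for any $W\in\mathbb R^{k,M+k}$ the choice $U^\top=WT_2^+$ gives $U^\top T_2=W$. Hence $U^\top N=WK$ with $W$ arbitrary. Column $j$ of $WK$ is the $j$-th block of $W$, of size $k\times(\varepsilon_j+1)$, times $\kappa_{\varepsilon_j}$. So $U^\top N$ can be any $k\times k$ matrix whose $j$-th column consists of arbitrary real forms of degree $\varepsilon_j$.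

**Step 2: a matrix whose determinant is linear in free forms.** The aim is to write $q_U$ as a sum rather than a product. Take first row $(f_1,\dots,f_k)$ with $\deg f_j=\varepsilon_j$. For $i=1,\dots,k-1$ let row $i+1$ have entry $-\beta^{\varepsilon_i}$ in column $i$, entry $\alpha^{\varepsilon_{i+1}}$ in column $i+1$, and zeros elsewhere. The degrees are admissible. Delete row $1$ and column $i$. Rows $2,\dots,i$ restricted to columns $1,\dots,i-1$ form an upper triangular block with diagonal $-\beta^{\varepsilon_1},\dots,-\beta^{\varepsilon_{i-1}}$, and they vanish in columns $i+1,\dots,k$. Rows $i+1,\dots,k$ restricted to columns $i+1,\dots,k$ form a lower triangular block with diagonal $\alpha^{\varepsilon_{i+1}},\dots,\alpha^{\varepsilon_k}$, and they vanish in columns $1,\dots,i-1$. So the cofactor of $f_i$ is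
$$(-1)^{i+1}(-1)^{i-1}\beta^{\varepsilon_1+\dots+\varepsilon_{i-1}}\alpha^{\varepsilon_{i+1}+\dots+\varepsilon_k},$$
and
$$q_U=\sum_{i=1}^kf_i\,\beta^{\varepsilon_1+\dots+\varepsilon_{i-1}}\,\alpha^{\varepsilon_{i+1}+\dots+\varepsilon_k}. \tag{5}$$

**Step 3: all monomials occur.** The aim is surjectivity. With $f_i=\beta^a\alpha^{\varepsilon_i-a}$, $0\le a\le\varepsilon_i$, the $i$-th summand of (5) runs over the monomials $\beta^m\alpha^{M-m}$ with $\varepsilon_1+\dots+\varepsilon_{i-1}\le m\le\varepsilon_1+\dots+\varepsilon_i$. As $i$ runs from $1$ to $k$, these intervals cover all $0\le m\le M$. Since (5) is linear in $(f_1,\dots,f_k)$, every real form of degree $M$ is attained. $\square$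

## The conjecture holds

**Theorem A.** Let $A-\lambda B$ be real symmetric of normal rank $n-k$, $k\ge1$, and $D_A-\lambda D_B$ real symmetric regular $k\times k$. Put $F=\det R\cdot\det D$ and
$$\Phi(U)=\begin{cases}\operatorname{Disc}(q_U)\cdot\operatorname{Res}(q_U,F),&M\ge1\ \ (\operatorname{Disc}:=1\text{ if }M=1),\\ q_U,&M=0,\end{cases}\qquad\Omega=\{U\in\mathbb R^{n,k}:\Phi(U)\ne0\}.$$
Then $\Omega$ is generic, and for all $U\in\Omega$ and all $\tau\in\mathbb C\setminus\{0\}$ statements (i), (ii), (iii) hold. Hence the conjecture is true.

*Proof.* **Step 1: $\Omega$ is generic.** The aim is to show that the real polynomial $\Phi$ in the entries of $U$ is not the zero polynomial. The form $F$ is nonzero of degree $r+k\ge1$ and does not depend on $U$ or $\tau$. There are infinitely many real points in $\mathbb P^1$, so we can choose $M$ pairwise non-proportional real linear forms none of which vanishes at a zero of $F$. By Lemma 5 some $U$ has $q_U$ equal to their product (or $q_U=1$ if $M=0$), and for this $U$ we have $\Phi(U)\ne0$.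

**Step 2: read off the spectrum.** The aim is (i)–(iii). Let $U\in\Omega$ and $\tau\ne0$. Then $q_U\ne0$, because $\operatorname{Res}(0,F)=0$ (for $M=0$ it is immediate). Moreover $q_U$ has $M$ distinct zeros in $\mathbb P^1(\mathbb C)$, none of them a zero of $F$. By (4) the determinant of the perturbed pencil is a nonzero form, which is (i). Again by (4), its spectrum is the multiset union of the zeros of $\det R$ (the true eigenvalues with their multiplicities), the zeros of $\det D$ (the prescribed eigenvalues with their multiplicities), and the zeros of $q_U^2$. This gives (ii). The remaining eigenvalues are the $M$ distinct zeros of $q_U$; each is neither true nor prescribed, and is a zero of (4) of order exactly $2$, which is (iii). $\blacksquare$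

If $M=0$, i.e. all minimal indices are zero, there are no random eigenvalues and (iii) is vacuous; the cases $n=1,2$ above are of this kind.

## The exact exceptional set, the count, and assignability

**Theorem B.** In the setting of Theorem A:

1. *Exact exceptional set.* For $U\in\mathbb R^{n,k}$ the following are equivalent: (a) (i)–(iii) hold for some $\tau\in\mathbb C\setminus\{0\}$; (b) (i)–(iii) hold for all $\tau\in\mathbb C\setminus\{0\}$; (c) $\Phi(U)\ne0$. So $\Omega$ is the largest possible set.
2. For $U\in\Omega$ there are exactly $M=\sum\varepsilon_i=\tfrac12(n-k-r)$ distinct random eigenvalues. They depend only on $A,B,U$, not on $\tau$ or $D$. They are all finite after intersecting $\Omega$ with the generic set $\{q_U(0,1)\neq0\}$.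
3. For every multiset of $M$ points of $\mathbb C\cup\{\infty\}$ closed under complex conjugation there is a real $U$ such that, for all $\tau\ne0$, the perturbed spectrum is the union of the true eigenvalues, the prescribed eigenvalues, and this multiset counted twice.
4. *Without symmetry.* If $A-\lambda B$ is any real $n\times n$ pencil of normal rank $n-k$ with right/left minimal index sums $M,M'$, and $D$ is any regular real $k\times k$ pencil, then for generic $(U,V)\in(\mathbb R^{n,k})^2$ and all $\tau\neq0$ the pencil $A-\lambda B+\tau UDV^\top$ is regular. Its spectrum consists of the true eigenvalues, the prescribed eigenvalues, and $M+M'$ further eigenvalues, all simple and distinct from the former.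

*Proof.* **Part 1** shows that nothing outside $\Omega$ works. (c)⇒(b) is Theorem A and (b)⇒(a) is trivial. Assume (a). By (i) and (4), $q_U\ne0$. By (4) and (ii), the remaining eigenvalues are the zeros of $q_U^2$ with multiplicity. By (iii) no zero of $q_U$ is a zero of $F$. So the multiplicity of such a zero in the perturbed spectrum is its order in $q_U^2$, which by (iii) is $2$. Thus $q_U$ is nonzero, squarefree and coprime to $F$, which says $\Phi(U)\ne0$.

**Part 2** identifies the random eigenvalues. For $U\in\Omega$ they are the $M$ distinct zeros of $q_U$, and $n=r+k+2M$ by Proposition 4. The definition of $q_U$ involves neither $\tau$ nor $D$. The choice of $S,T$ does not matter either: the left side of (4) does not involve it, and $\det R$ is determined up to a constant by the eigenvalues of $P$, so $q_U^2$ is determined up to a constant. The eigenvalue $\infty$ is random exactly when $q_U(0,1)=0$. By Lemma 5 the polynomial $U\mapsto q_U(0,1)$ is not identically zero (take $q_U=\beta^M$), so $\{q_U(0,1)\ne0\}$ is generic.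

**Part 3** is surjectivity put to use. A multiset closed under conjugation is the zero set of a real form of degree $M$; by Lemma 5 it is $q_U$ for some real $U$, and (4) gives the spectrum.

**Part 4** reruns the argument with (3) in place of (4). The constant in (3) is nonzero. By Lemma 5, $V\mapsto q_V$ is onto the real forms of degree $M$. The proof of Lemma 5 used only that $T_2$ has full column rank, and $S_3^\top$ has full column rank as well, so with $L',K',S_3^\top$ in the roles of $L,K,T_2$ it shows that $U\mapsto q'_U$ is onto the real forms of degree $M'$. Hence $(U,V)\mapsto(q'_U,q_V)$ is onto all pairs. Consider the polynomial in $(U,V)$ which expresses that $q'_Uq_V$ is nonzero, squarefree and coprime to $F$: it is $\operatorname{Disc}\cdot\operatorname{Res}(\,\cdot\,,F)$ of $q'_Uq_V$ if $M+M'\ge1$ (with $\operatorname{Disc}:=1$ in degree $1$), and $q'_Uq_V$ itself if $M+M'=0$. It is nonzero where $q'_Uq_V$ is a product of pairwise non-proportional real linear forms that avoid the zeros of $F$, hence it is not identically zero. Where it does not vanish, (3) gives the claim. $\square$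

Part 4 shows that the first guess, simple leftover eigenvalues, is correct when the perturbation is not forced to be symmetric.

## Jordan blocks of the double eigenvalues and the special values $\tau_i$

A double eigenvalue can carry one Jordan block of size $2$ or two of size $1$. The spectrum does not depend on $\tau$, but the Jordan structure does. In the $3\times3$ example take $u=(0,1,1)^\top$ and $d=1$ (prescribed eigenvalue $\infty$). Then $q_u=\beta$, the random eigenvalue is $\lambda_0=0$, and at $\lambda=0$
$$P(0)+\tau uu^\top=\begin{bmatrix}0&0&0\\0&\tau&\tau-1\\0&\tau-1&\tau\end{bmatrix},\qquad \tau^2-(\tau-1)^2=2\tau-1 .$$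
The kernel is one-dimensional unless $\tau=\tfrac12$, when it is two-dimensional. So the guess "always one block of size $2$" is wrong for exactly one $\tau$. This is the general picture.

**Theorem C.** In the setting of Theorem A let $M\ge1$. There is a generic set $\Omega'\subseteq\Omega$ such that for each $U\in\Omega'$ all random eigenvalues $\lambda_1,\dots,\lambda_M$ are finite, and to each $\lambda_i$ belongs exactly one $\tau_i\in\mathbb C\setminus\{0\}$ with the following property: for $\tau\ne0$, $\lambda_i$ has a single Jordan block of size $2$ if $\tau\ne\tau_i$, and two Jordan blocks of size $1$ if $\tau=\tau_i$. If $\lambda_i$ is real, so is $\tau_i$. Consequently: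

* for $U\in\Omega'$ and all but at most $M$ values of $\tau$, all random eigenvalues are defective with one $2\times2$ block;
* this cannot be strengthened to "all real $\tau\neq0$" on any generic set, because by Lemma 5 the polynomial $q_U$ has $M$ distinct real zeros for all $U$ in a nonempty open set.

*Proof.* **Step 1: the geometric multiplicity in terms of two numbers.** The aim is to compute the kernel of the perturbed pencil at a random eigenvalue. Let $U\in\Omega$ with $q_U(0,1)\ne0$, so that all $M$ zeros of $q_U$ are finite and simple. Let $\lambda_0$ be one of them; the subscript $0$ denotes evaluation at $(1,\lambda_0)$. Put $X=U^\top N$, so $\det X=q_U$.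

Since $\lambda_0$ is not a zero of $F$, the matrices $R_0$ and $D_0$ are invertible. By (2), $\operatorname{rank}P_0=r+M+M'=r+2M=n-k$. As $P_0N_0=0$ and $\operatorname{rank}N_0=k$, we get $\ker P_0=\operatorname{Ran}N_0$. As $P_0$ is symmetric, $N_0^\top P_0=0$, and by dimension
$$\operatorname{Ran}P_0=\{w:N_0^\top w=0\}.$$
The matrix $X_0$ has corank exactly $1$: it is singular, and if the corank were at least $2$, then $\operatorname{adj}X_0=0$ and the derivative $\operatorname{tr}(\operatorname{adj}(X_0)\,X'(\lambda_0))$ of $\det X(1,\lambda)$ at $\lambda_0$ would vanish, although the zero is simple. Let $z$ span $\ker X_0^\top$ and $y$ span $\ker X_0$. Since $N_0^\top Uz=X_0^\top z=0$, there is $x_0$ with $P_0x_0=Uz$. Define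
$$s=z^\top U^\top x_0=x_0^\top P_0x_0,\qquad \delta=z^\top D_0^{-1}z .$$
The number $s$ does not depend on the choice of $x_0$: another choice is $x_0+N_0v$, and $z^\top U^\top N_0v=z^\top X_0v=0$.

Now suppose $(P_0+\tau UD_0U^\top)x=0$ and set $w=D_0U^\top x$. Then $P_0x=-\tau Uw$, so $X_0^\top w=N_0^\top Uw=-\tau^{-1}N_0^\top P_0x=0$, hence $w=\eta z$ for a number $\eta$. So $P_0x=-\tau\eta P_0x_0$ and $x=-\tau\eta x_0+N_0v$ for some $v$. The condition $w=\eta z$ says $U^\top x=\eta D_0^{-1}z$, which becomes
$$X_0v=\eta\,(D_0^{-1}z+\tau U^\top x_0). \tag{6}$$
Conversely, let $(\eta,v)$ solve (6) and put $x=-\tau\eta x_0+N_0v$. Then $P_0x=-\tau\eta Uz$, and $U^\top x=\eta D_0^{-1}z$ gives $\tau UD_0U^\top x=\tau\eta Uz$; the sum is $0$. Moreover $x$ determines $\eta$ (as $z\ne0$) and then $v$ (as $N_0$ has full column rank). So the kernel is isomorphic to the solution space of (6). For fixed $\eta$, (6) is solvable iff $z^\top$ annihilates the right-hand side, since $\operatorname{Ran}X_0=\{w:z^\top w=0\}$; that is, iff $\eta(\delta+\tau s)=0$. The solutions with $\eta=0$ form the line $v\in\ker X_0$. Hence the geometric multiplicity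 is $1$ if $\delta+\tau s\ne0$ and $2$ if $\delta+\tau s=0$.

The algebraic multiplicity is $2$, so these cases mean one block of size $2$, respectively two blocks of size $1$. Thus the asserted property holds for every such $U$ for which $\delta_i\ne0\ne s_i$ at all random eigenvalues $\lambda_i$, with the unique value $\tau_i=-\delta_i/s_i\neq0$. If $\lambda_i$ is real, then $z$ and $x_0$ can be chosen real, and $\tau_i$ is real (rescaling $z$ multiplies both $\delta_i$ and $s_i$ by the same square). It remains to show that $\delta_i\ne0\ne s_i$ for all $i$ on a generic set. Base points $U\in\Omega$ with $q_U(0,1)\ne0$ exist, because $\Phi(U)\,q_U(0,1)$ is a nonzero polynomial.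

**Step 2: some $U$ has all $\delta_i\ne0$.** The aim is to change the $z_i$ without changing the random eigenvalues. Let $U\in\Omega$ with $q_U(0,1)\ne0$, and let $z_i$ be the vector $z$ at $\lambda_i$. For $G\in GL_k(\mathbb R)$ we have $(UG)^\top N=G^\top X$, so $q_{UG}=\det G\cdot q_U$, and $X_0^\top Gz'=0$ shows that $z_i$ is replaced by $Hz_i$ with $H=G^{-1}$. Consider the polynomial
$$(Hz_i)^\top D(1,\lambda_i)^{-1}(Hz_i),\qquad H\in\mathbb C^{k,k}.$$
It is nonzero, because $Hz_i$ takes all values in $\mathbb C^k$ and a nonzero symmetric matrix has a nonzero quadratic form. Hence the product of these polynomials over $i$, times $\det H$, is nonzero at some real $H$. With $G=H^{-1}$, the matrix $UG$ has all $\delta_i\ne0$, still lies in $\Omega$, and $q_{UG}(0,1)\ne0$.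

**Step 3: some $U$ has all $s_i\ne0$.** The aim is again to move $U$ without moving $q_U$ or the $z_i$, this time so that $s_i$ changes. We first show
$$T_2^\top P(p)T_2=0\qquad\text{for all }p. \tag{7}$$
Let $p',p''\in\mathbb C^2$ be linearly independent. Then $P(p)$ is a linear combination of $P(p')$ and $P(p'')$, and $N(p')^\top P(p)N(p'')=0$ because $N(p')^\top P(p')=0$ and $P(p'')N(p'')=0$. Here $N=T_2K$. The values of $\kappa_\varepsilon$ at $\varepsilon+1$ pairwise independent points span $\mathbb C^{\varepsilon+1}$, since a row vector that annihilates them all is the coefficient vector of a form of degree $\varepsilon$ with $\varepsilon+1$ distinct zeros. So the vectors $K(p')e_j$, with $p'$ in a sufficiently large finite set of pairwise independent points, span $\mathbb C^{M+k}$. Taking two such sets, one for $p'$ and one for $p''$, with all cross pairs independent, we get (7).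

Now let $U\in\Omega$ with $q_U(0,1)\ne0$, fix $i$, and write $z=z_i$ with the notation of Step 1 at $\lambda_0=\lambda_i$. For $Y\in\mathbb C^{n,k}$ with $Y^\top T_2=0$ we have $(U+Y)^\top N=U^\top N+Y^\top T_2K=U^\top N$. So replacing $U$ by $U+Y$ changes neither $X$, nor $q_U$, nor $z$. Put $h=Yz$. Then $T_2^\top h=0$, so $N_0^\top h=K_0^\top T_2^\top h=0$, and $h=P_0x_h$ with $x_h$ chosen linearly in $h$. The new $x_0$ is $x_0+x_h$, and the new value of $s$ is
$$(Uz+h)^\top(x_0+x_h)=s+2h^\top x_0+h^\top x_h,$$
because $(Uz)^\top x_h=x_0^\top P_0x_h=x_0^\top h$. This is a polynomial in $Y$. Suppose it vanishes for all $Y$ with $Y^\top T_2=0$. Every $h\in\ker T_2^\top$ occurs: take $Y=h\zeta^\top$ with $\zeta^\top z=1$, and note $Y^\top T_2=\zeta h^\top T_2=0$. So the part that is linear in $h$ vanishes: $h^\top x_0=0$ for all $h\in\ker T_2^\top$. Hence $x_0\in\operatorname{Ran}T_2$, say $x_0=T_2g$, and by (7)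
$$T_2^\top Uz=T_2^\top P_0x_0=T_2^\top P_0T_2g=0 .$$
With $W=U^\top T_2$ this says $W^\top z=0$. But $W$ has rank $k$, as otherwise $q_U=\det(WK)=0$; so $z=0$, a contradiction.

Therefore, for each $i$, the new value of $s_i$ is a polynomial that does not vanish identically on $\{Y\in\mathbb C^{n,k}:Y^\top T_2=0\}$. Since $T_2$ is real, this space is the complexification of the corresponding real space, so the product over $i$ is nonzero at some real $Y$. For it, $U+Y$ has all $s_i\ne0$ simultaneously, with the same $q_U$ and hence still in $\Omega$.

**Step 4: both conditions are generic.** The aim is to express $\delta_i\ne0$ and $s_i\ne0$, for all $i$, by polynomials in $U$, although $z_i$, $x_0$ and $\lambda_i$ are not polynomial in $U$. Work at $\alpha=1$. For fixed real $t\in\mathbb R^k$ and $C\in\mathbb R^{n,k}$ let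
$$a=\operatorname{adj}(X)^\top t,\qquad E=\begin{bmatrix}P&C\\C^\top&0\end{bmatrix},$$
$$\Delta_U(\lambda)=a^\top\operatorname{adj}(D)\,a,\qquad \Sigma_U(\lambda)=\begin{bmatrix}Ua\\0\end{bmatrix}^\top\operatorname{adj}(E)\begin{bmatrix}Ua\\0\end{bmatrix}.$$
These are polynomials in $\lambda$ of bounded degree whose coefficients are polynomials in $U$.

Let $U\in\Omega$ with $q_U(0,1)\ne0$, and evaluate at a zero $\lambda_i$ of $q_U$. Since $X_0$ has corank $1$, $\operatorname{adj}(X_0)\ne0$; from $X_0\operatorname{adj}(X_0)=0=\operatorname{adj}(X_0)X_0$ its columns are multiples of $y$ and its rows multiples of $z^\top$. So $\operatorname{adj}(X_0)=\kappa\,yz^\top$ with a number $\kappa\ne0$, and $a=\kappa(y^\top t)z$. Hence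
$$\Delta_U(\lambda_i)=\kappa^2(y^\top t)^2\det D_0\;\delta_i. \tag{8}$$
Suppose moreover $q_C(1,\lambda_i)\ne0$. Then $\det E_0\ne0$ by Lemma 3 with $U=V=C$, since $q'_C=c'q_C$ and $\det R_0\ne0$. Let $E_0\begin{bmatrix}x\\w\end{bmatrix}=\begin{bmatrix}Uz\\0\end{bmatrix}$, that is, $P_0x+Cw=Uz$ and $C^\top x=0$. Multiplying the first equation by $N_0^\top$ gives $N_0^\top Cw=N_0^\top Uz=0$. The matrix $N_0^\top C$ has determinant $q_C(1,\lambda_i)\ne0$, so $w=0$ and $P_0x=Uz$. Thus $x$ is an admissible $x_0$ and $z^\top U^\top x=s_i$. With $\operatorname{adj}(E_0)=\det E_0\cdot E_0^{-1}$ we get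
$$\Sigma_U(\lambda_i)=\kappa^2(y^\top t)^2\det E_0\;s_i. \tag{9}$$

Let $\operatorname{Res}_\lambda$ be the resultant in $\lambda$ with fixed formal degrees, $M$ for $q_U$ and a fixed upper bound $m$ for the other polynomial. The coefficient of $\lambda^M$ in $q_U(1,\lambda)$ is $q_U(0,1)$. When it is nonzero, $\operatorname{Res}_\lambda(q_U,g)$ equals $q_U(0,1)^{m}\prod_ig(\lambda_i)$ up to sign, and so is nonzero iff $g(\lambda_i)\ne0$ for all $i$.

Take $U_*$ from Step 2 and a real $t$ with $y_i^\top t\ne0$ for all $i$; it exists because each $y_i$ is a nonzero vector. By (8), the polynomial $\Psi_1(U)=\operatorname{Res}_\lambda(q_U,\Delta_U)$ satisfies $\Psi_1(U_*)\ne0$. Next take $U_{**}$ from Step 3, a corresponding real $t$ for it, and by Lemma 5 a real $C$ with $q_C$ coprime to $q_{U_{**}}$. With this new $t$ and this $C$ in $\Sigma_U$, (9) shows that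
$$\Psi_2(U)=\operatorname{Res}_\lambda(q_U,\Sigma_U)\,\operatorname{Res}_\lambda(q_U,q_C)$$
satisfies $\Psi_2(U_{**})\ne0$. So $\Phi(U)\,q_U(0,1)\,\Psi_1(U)\,\Psi_2(U)$ is a product of nonzero polynomials, hence a nonzero polynomial. Let $\Omega'$ be the set where it does not vanish. For $U\in\Omega'$, (8) and $\Psi_1(U)\ne0$ give $\delta_i\ne0$ for all $i$. From $\Psi_2(U)\ne0$ we get $q_C(1,\lambda_i)\ne0$ for all $i$, so (9) applies and gives $s_i\ne0$ for all $i$. By Step 1, $\Omega'$ has the asserted property.

**Step 5: the two consequences.** The aim is to read off the final claims. For $U\in\Omega'$ all random eigenvalues have one block of size $2$ unless $\tau\in\{\tau_1,\dots,\tau_M\}$; this is the first. For the second, by Lemma 5 some $U$ has $q_U$ with $M$ distinct finite real zeros. This persists under small real changes of the coefficients, so it holds on a nonempty open set of $U$. Given any generic set, its intersection with $\Omega'$ is generic (multiply the two polynomials), hence meets that open set. At a common point all $\lambda_i$ are real, so all $\tau_i$ are real and nonzero, and at $\tau=\tau_1$ the eigenvalue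 $\lambda_1$ is not defective. $\blacksquare$

**Example (the exceptional $\tau$ is visible).** In the $3\times3$ example with general $u=(a,b,c)^\top$ and $D=d(\lambda)$, let $b\neq0$, $\lambda_0=-a/b$ and $d(\lambda_0)\ne0$. Here $k=1$ and $z=1$. The equation $P_0x_0=u$ reads $\lambda_0x_3=a$, $-x_3=b$, $\lambda_0x_1-x_2=c$. So $x_3=-b$ (consistent, as $\lambda_0x_3=a$) and $x_2=\lambda_0x_1-c$, and
$$s=u^\top x_0=ax_1+b(\lambda_0x_1-c)-bc=-2bc,\qquad\delta=\frac1{d(\lambda_0)} .$$
For $c\ne0$ the double eigenvalue $\lambda_0$ is therefore semisimple exactly for $\tau=\dfrac1{2bc\,d(\lambda_0)}$, and defective for every other $\tau\ne0$. With $a=0$, $b=c=1$, $d=1$ this is the value $\tau=\tfrac12$ found by hand above.
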